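\title{Almost covers of the vertices of a zonotope}

\begin{abstract}
An almost cover of a finite set of points is a collection of affine hyperplanes that together contain all of the points except one. For the vertex sets of cubes, permutohedra and centrally symmetric polygons, every almost cover has at least as many hyperplanes as the polytope has generating segments. We show that this fails for general zonotopes: a three-dimensional zonotope of rank $4$ has an almost cover by three planes. Let $\tau(d,n)$ be the smallest size of an almost cover of the vertices of a $d$-dimensional zonotope of rank $n$. We prove that $\tau(d,n)\ge d$, that $\tau(d,n)=d$ for all $n\ge d\ge 4$, and that $\tau(3,n)\le 5$ with equality for $n\ge 200$. Consequently the rank is a lower bound for all $d$-dimensional zonotopes of rank $n$ if and only if $d\le 2$ or $n=d$.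
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X$ be a finite set of points in $\mathbb{R}^d$. An \emph{almost cover} of $X$ is a collection of affine hyperplanes for which there is a point $v\in X$ such that the union of the hyperplanes contains $X\setminus\{v\}$ but does not contain $v$. The forbidden point makes a large difference. The vertices of the cube $[0,1]^n$ lie on the two hyperplanes $x_1=0$ and $x_1=1$, but by the Alon--F\"uredi theorem every almost cover of them consists of at least $n$ hyperplanes.

A \emph{zonotope} is a Minkowski sum of finitely many line segments. Every zonotope $Z$ is the sum of a collection of segments no two of which are parallel, and this representation is unique up to translating the segments by vectors that add up to $0$. The number of segments in it is the \emph{rank} $\mathrm{rk}(Z)$. In three known cases the rank is a lower bound for the size of an almost cover of the vertex set.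
\begin{itemize}
\item[(i)] The $n$-cube, and with it every $n$-dimensional parallelotope (an injective affine image of the $n$-cube), has rank $n$ and needs at least $n$ hyperplanes; this is the Alon--F\"uredi theorem.
\item[(ii)] The permutohedron $\Pi_{n-1}$, the convex hull of the points of $\mathbb{R}^n$ whose coordinates form a permutation of $1,\dots,n$, has rank $\binom n2$ and needs at least $\binom n2$ hyperplanes.
\item[(iii)] A two-dimensional zonotope of rank $n$ is a centrally symmetric convex $2n$-gon and needs at least $n$ lines.
\end{itemize}
This suggests the following question, posed by Heged\"us and K\'arolyi \cite{HK}.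
\begin{quote}
\emph{Does every almost cover of the vertices of a zonotope $Z$ consist of at least $\mathrm{rk}(Z)$ hyperplanes?}
\end{quote}

There is a further reason to expect a positive answer. A zonotope $Z=[0,x_1]+\dots+[0,x_n]$ whose generators span $\mathbb{R}^d$ is the image of the $n$-cube under the linear map $e_i\mapsto x_i$, and a vertex $v$ of $Z$ is the image of exactly one vertex of the cube (Section~\ref{sec:prelim}). If hyperplanes miss $v$ and cover all other subset sums $\sum_{i\in S}x_i$, then their preimages form an almost cover of the vertices of the $n$-cube, so there are at least $n$ of them. The question is therefore whether the subset sums that are vertices of $Z$ already force this bound. In cases (ii) and (iii) they do. In general they do not.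

\begin{theorem}\label{thm:example}
Let $Z=[0,e_1]+[0,e_2]+[0,e_3]+[0,w]\subset\mathbb{R}^3$ with $w=(1,1,2)$. Then $\mathrm{rk}(Z)=4$, and the three planes
\[
x_1+x_2-x_3=1,\qquad -2x_2+x_3=1,\qquad -x_1+3x_2-x_3=2
\]
contain all vertices of $Z$ except the vertex $0$, and do not contain $0$.
\end{theorem}

To measure how badly the bound fails, let $\tau(d,n)$ be the least size of an almost cover of the vertex set of $Z$, minimized over all $d$-dimensional zonotopes $Z$ of rank $n$. It is defined for $d=n=1$ and for $n\ge d\ge2$.

\begin{theorem}\label{thm:main}
\begin{itemize}
\item[(a)] $\tau(d,n)\ge d$ for all $d$ and $n$.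
\item[(b)] $\tau(d,n)=d$ for all $d\ge4$ and $n\ge d$.
\item[(c)] $\tau(3,3)=\tau(3,4)=3$; $\tau(3,5)\le4$; $3\le\tau(3,n)\le5$ for all $n\ge3$; and $\tau(3,n)=5$ for all $n\ge200$.
\item[(d)] $\tau(1,1)=1$, and $\tau(2,n)=n$ for all $n\ge 2$.
\end{itemize}
\end{theorem}

Thus in no dimension $d\ge3$ is there a lower bound that grows with the rank. We do not determine $\tau(3,n)$ exactly for $5\le n\le199$.

\begin{corollary}\label{cor:class}
The statement ``every almost cover of the vertices of $Z$ has at least $\mathrm{rk}(Z)$ hyperplanes'' holds for all $d$-dimensional zonotopes $Z$ of rank $n$ if and only if $d\le2$ or $n=d$.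
\end{corollary}

\begin{proof}
The statement says that $\tau(d,n)\ge n$. For $d\le2$ this holds by part (d) of Theorem~\ref{thm:main}, and for $n=d$ by part (a). Let $n>d\ge3$. If $d\ge4$, then $\tau(d,n)=d<n$. If $d=3$, then $\tau(3,4)=3<4$, $\tau(3,5)\le4<5$, and $\tau(3,n)\le5<n$ for $n\ge6$.
\end{proof}

In particular, the zonotope of Theorem~\ref{thm:example} has the smallest dimension and the smallest rank that a counterexample can have.

Theorem~\ref{thm:main} is assembled from four statements. Proposition~\ref{prop:upper} gives the upper bounds in (b) and (c). Proposition~\ref{prop:degree} gives (a), and with it the lower bounds $d$ in (b) and $3$ in (c). Proposition~\ref{prop:plane} is (d). Proposition~\ref{prop:five}, the longest part of the paper, shows that four planes do not suffice in dimension $3$ and rank at least $200$.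

\section{Faces and vertices of zonotopes}\label{sec:prelim}

The ambient space plays no role. A hyperplane of an almost cover misses a vertex $v$, so it meets the affine hull of $Z$ in a hyperplane of the affine hull or not at all; conversely, a hyperplane of the affine hull that misses $v$ extends to a hyperplane of the ambient space that misses $v$. We therefore assume that $Z\subset\mathbb{R}^d$ is $d$-dimensional and, after a translation, that
\[
Z=\sum_{i=1}^n[0,x_i],
\]
where the \emph{generators} $x_1,\dots,x_n$ are nonzero, pairwise nonparallel and span $\mathbb{R}^d$, so that $\mathrm{rk}(Z)=n$. Since $[0,-x]=[0,x]-x$, replacing a generator by its negative only translates $Z$. We write $[n]=\{1,\dots,n\}$ and $x_S=\sum_{i\in S}x_i$ for $S\subseteq[n]$.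

For $u\ne0$ let $F(u)$ be the face of $Z$ on which $z\mapsto u\cdot z$ is maximal; every proper face is of this form. A linear function is maximized on a Minkowski sum by maximizing it on each summand, so
\begin{equation}\label{eq:face}
F(u)=x_{S^+(u)}+\sum_{i\in S^0(u)}[0,x_i],\qquad S^+(u)=\{i:u\cdot x_i>0\},\quad S^0(u)=\{i:u\cdot x_i=0\}.
\end{equation}
We shall use the following consequences.

\begin{itemize}
\item[(Z1)] \emph{Faces are zonotopes, and they determine signs.} The face $F(u)$ is a translate of the zonotope generated by the $x_i$ orthogonal to $u$. A subset sum $x_S$ lies in $F(u)$ if and only if $u\cdot x_S$ is maximal, that is, if and only if $S^+(u)\subseteq S\subseteq S^+(u)\cup S^0(u)$. Hence $F(u)=F(u')$ if and only if $u\cdot x_i$ and $u'\cdot x_i$ have the same sign ($+$, $-$ or $0$) for every $i$.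
\item[(Z2)] \emph{Vertices.} Call $u$ \emph{generic} if $u\cdot x_i\neq0$ for all $i$; generic vectors are dense. The vertices of $Z$ are the points $v(u)=x_{S^+(u)}$ with $u$ generic. By (Z1), a vertex equals $x_S$ for only one set $S$, and the vertices correspond bijectively to the regions (connected components) of the complement of the hyperplanes $x_i^\perp$. For $d=2$ these regions are the $2n$ sectors cut out by $n$ lines through the origin, so $Z$ has $2n$ vertices.
\item[(Z3)] \emph{Central symmetry.} The reflection $z\mapsto x_{[n]}-z$ maps $Z$ to itself, $F(u)$ to $F(-u)$, and $x_S$ to $x_{[n]\setminus S}$.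
\end{itemize}
Two facts hold for every convex polytope.
\begin{itemize}
\item[(C1)] A line contains at most two vertices, because no vertex lies between two other points of the polytope.
\item[(C2)] If a vertex $z$ does not maximize $u$, then some edge $[z,z']$ has $u\cdot z'>u\cdot z$.
\end{itemize}

\section{Generators that cost nothing}\label{sec:upper}

\subsection{The counterexample}

Start from the cube $[0,1]^3$ and three planes $\ell_j(x)=c_j$ that cover its vertices except $0$. We would like to add a fourth generator $w$ without adding a plane. If $\ell_j(w)=0$ for all $j$, then $z+w$ is covered exactly when $z$ is, so the only subset sums left uncovered are $0$ and $w$. It remains to ensure that $w$ is not a vertex, and this is the case if the coordinates of $w$ are positive: a vector $u$ with $u\cdot e_i<0$ for all $i$ cannot have $u\cdot w>0$.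

The familiar almost covers of the cube do not admit such a $w$. The forms $x_1,x_2,x_3$ of the cover $x_i=1$ have no common zero except $0$, and the form of the cover $x_1+x_2+x_3=j$ ($j=1,2,3$) vanishes at no positive vector. To find a suitable cover, project along $w$. Planes parallel to $w$ become lines, and $e_1,e_2,e_3$ become vectors $a,b,c$ in the plane that satisfy a linear relation with positive coefficients. We have to cover the seven nonempty subset sums of $a,b,c$ by three lines that miss the origin, so one line must contain three of them. The relation $a+b+2c=0$ achieves this: it makes $a+b+c=-c$ the midpoint of $a$ and $b$. With $a=(1,-1)$, $b=(-1,-1)$, $c=(0,1)$ the projection is $(X,Y)=(x_1-x_2,\,-x_1-x_2+x_3)$, its kernel is spanned by $w=(1,1,2)$, and the lines $Y=-1$, $X+Y=1$, $2X+Y=-2$ in the left half of Figure~\ref{fig:proj} pull back to the planes of Theorem~\ref{thm:example}.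

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15,font=\scriptsize]
\draw[gray] (-1.7,-1)--(1.7,-1);
\draw[gray] (-0.4,1.4)--(1.5,-0.5);
\draw[gray] (-1.3,0.6)--(0.3,-2.6);
\draw (0,0) circle (2pt) node[above right]{$\emptyset$};
\foreach \x/\y/\t in {1/-1/1,-1/-1/2,0/1/3,0/-2/12,1/0/13,-1/0/23,0/-1/123}
  \fill (\x,\y) circle (2pt) node[above right]{$\t$};
\begin{scope}[xshift=5.2cm]
\draw[gray] (-1.7,-1)--(2.8,-1);
\draw[gray] (-0.7,-2)--(2.8,-2);
\draw[gray] (-0.4,1.4)--(2.4,-1.4);
\draw[gray] (-1.3,0.45)--(1.2,-3.3);
\draw (0,0) circle (2pt) node[above right]{$000$};
\foreach \x/\y/\t in {1/-1/100,2/-2/200,-1/-1/010,0/-2/110,1/-3/210,0/1/001,1/0/101,2/-1/201,-1/0/011,0/-1/111,1/-2/211}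
  \fill (\x,\y) circle (2pt) node[above right]{$\t$};
\end{scope}
\end{tikzpicture}
\caption{Subset sums of $a=(1,-1)$, $b=(-1,-1)$, $c=(0,1)$, which satisfy $a+b+2c=0$. Left: the eight subset sums of $a,b,c$, labeled by subsets of $\{1,2,3\}$; three lines cover all of them except the origin. Right: the twelve points $ia+jb+kc$ with $i\in\{0,1,2\}$ and $j,k\in\{0,1\}$, labeled $ijk$; four lines cover all of them except the origin.}
\label{fig:proj}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:example}]
The four generators are pairwise nonparallel, so the rank is $4$. The point $0=v(u)$ for $u=(-1,-1,-1)$ is a vertex, and it lies on none of the planes. Let $z=v(u)\ne0$ be another vertex. Then $z=\sum_{i\in S}e_i+\delta w$ with $S=\{i\in[3]:u_i>0\}$ and $\delta\in\{0,1\}$. If $S$ were empty, all $u_i$ would be negative, hence $u\cdot w<0$ and $z=0$. So $S\ne\emptyset$. The three linear forms take the values $1+1-2$, $-2+2$ and $-1+3-2$ at $w$, all equal to $0$, so $z$ lies on a given plane if and only if $\sum_{i\in S}e_i$ does. The first plane contains $e_1$, $e_2$, $e_1+e_2+e_3$, the second contains $e_3$, $e_1+e_3$, and the third contains $e_1+e_2$, $e_2+e_3$. These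 are all seven nonempty sets $S$.
\end{proof}

Of the sixteen subset sums, $w$ and its mirror image $e_1+e_2+e_3$ under (Z3) are not vertices. No three generators are coplanar, so Lemma~\ref{lem:count} below gives $2+2\cdot 6=14$ vertices, and all the other subset sums are vertices. The thirteen covered ones are $(1,0,0)$, $(2,1,2)$, $(0,1,0)$, $(1,2,2)$, $(2,2,3)$ on the first plane, $(0,0,1)$, $(1,1,3)$, $(1,0,1)$, $(2,1,3)$ on the second, and $(1,1,0)$, $(2,2,2)$, $(0,1,1)$, $(1,2,3)$ on the third.

\subsection{Arbitrary rank}

Nothing in the argument limits us to one additional generator.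

\begin{lemma}\label{lem:free}
Let the hyperplanes $\ell_j(x)=c_j$ $(1\le j\le m)$, with $\ell_j$ linear and $c_j\ne0$, cover $\{0,1\}^d\setminus\{0\}$. Let $w_1,\dots,w_k$ be pairwise nonparallel vectors, each with nonnegative coordinates of which at least two are positive, such that $\ell_j(w_i)=0$ for all $i,j$. Then $Z=\sum_{i\le d}[0,e_i]+\sum_{i\le k}[0,w_i]$ has dimension $d$ and rank $d+k$, and the $m$ hyperplanes cover all vertices of $Z$ except the vertex $0$, which they miss.
\end{lemma}

\begin{proof}
Having two positive coordinates, $w_i$ is parallel to no $e_{i'}$, so the rank is $d+k$. The vertex $0=v(-1,\dots,-1)$ lies on no hyperplane since $c_j\ne0$. For a vertex $z=v(u)\neq 0$ the set $S=\{i\in[d]:u_i>0\}$ is nonempty, for otherwise $u\cdot w_i<0$ for all $i$ and $z=0$. For every $j$ we have $\ell_j(z)=\ell_j(\sum_{i\in S}e_i)$, and this equals $c_j$ for some $j$.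
\end{proof}

Nonnegativity cannot be dropped. If $k=1$ and $w_1$ has a negative coordinate, there is a $u$ with negative coordinates and $u\cdot w_1>0$; then $w_1=v(u)$ is a second uncovered vertex.

To reach every rank, the forms $\ell_j$ must vanish on infinitely many nonnegative directions, so their common kernel must have dimension at least $2$. In $\mathbb{R}^4$ this leaves a covering problem for lines in a plane, as before. In $\mathbb{R}^3$ it forces all covering planes to be parallel, which is much more restrictive. This is where the difference between parts (b) and (c) of Theorem~\ref{thm:main} comes from.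

\begin{proposition}\label{prop:upper}
We have $\tau(d,n)\le d$ for $n\ge d\ge4$, $\tau(3,n)\le5$ for $n\ge3$, $\tau(3,3)\le 3$, $\tau(3,4)\le3$, and $\tau(3,5)\le4$.
\end{proposition}

\begin{proof}
\emph{Dimension $d\ge4$.} Use the vector $a$ twice: send $e_1,e_2\mapsto a$, $e_3\mapsto b$, $e_4\mapsto c$, that is, $(X,Y)=(x_1+x_2-x_3,\,-x_1-x_2-x_3+x_4)$. The lines $Y=-1$, $Y=-2$, $X+Y=1$, $3X+2Y=-3$ in the right half of Figure~\ref{fig:proj} pull back to
\begin{gather*}
x_1+x_2+x_3-x_4=1,\qquad x_1+x_2+x_3-x_4=2,\\
-2x_3+x_4=1,\qquad -x_1-x_2+5x_3-2x_4=3 .
\end{gather*}
Take these four hyperplanes in $\mathbb{R}^d$ together with $x_i=1$ for $5\le i\le d$. A nonzero point $x\in\{0,1\}^d$ with $x_i=1$ for some $i\ge5$ is covered. For the others put $(i,j,k)=(x_1+x_2,\,x_3,\,x_4)\ne(0,0,0)$; the eleven possible triples are covered as follows.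
\[
\begin{array}{ll}
i+j-k=1: & 100,\ 010,\ 111\\
i+j-k=2: & 200,\ 110,\ 211\\
-2j+k=1: & 001,\ 101,\ 201\\
-i+5j-2k=3: & 210,\ 011
\end{array}
\]
Let $w_t=(t,1-t,1,2,0,\dots,0)$ for $t\in(0,1)$. These vectors are distinct and have the same third coordinate, so they are pairwise nonparallel. The forms take the values $1+1-2=0$, $-2+2=0$, $-1+5-4=0$ on $w_t$, and $x_i$ vanishes on $w_t$ for $i\ge5$. Lemma~\ref{lem:free} with $n-d$ values of $t$ gives $\tau(d,n)\le d$.

\emph{Five planes in dimension $3$.} Let $f(x)=-3x_1+x_2+x_3$. On $e_1$, $e_2$, $e_3$, $e_1+e_2$, $e_1+e_3$, $e_2+e_3$, $e_1+e_2+e_3$ it takes the values $-3,1,1,-2,-2,2,-1$, so the planes $f=c$ with $c\in\{-3,-2,-1,1,2\}$ cover $\{0,1\}^3\setminus\{0\}$. The form $f$ vanishes on the pairwise nonparallel positive vectors $w_t=(1,3t,3-3t)$, $t\in(0,1)$. Lemma~\ref{lem:free} with $n-3$ values of $t$ gives $\tau(3,n)\le5$.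

\emph{Ranks $3$ and $4$.} Use the cube with the planes $x_i=1$, and Theorem~\ref{thm:example}.

\emph{Rank $5$.} Here we use a prism $Z=O\times[0,1]$ over an octagon. A plane that is not horizontal meets the two levels in parallel lines and covers at most two vertices on each, so four such planes can cover the fifteen required vertices only if $O$ has suitable parallel chords. Let $O$ have the vertices, in cyclic order,
\[
(3,1),\ (2,2),\ (0,2),\ (-3,1),\ (-3,-1),\ (-2,-2),\ (0,-2),\ (3,-1).
\]
The edge vectors are $(-1,1)$, $(-2,0)$, $(-3,-1)$, $(0,-2)$ followed by their negatives. The determinants of consecutive ones are $2,2,6,2,2,2,6,2$, all positive, and the direction turns once around, so $O$ is a centrally symmetric convex octagon, a zonotope of rank $4$, and $\mathrm{rk}(Z)=5$. In coordinates $(x,y,z)$ the following planes cover the listed vertices.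
\[
\begin{array}{lll}
\text{plane} & \text{level } z=0 & \text{level } z=1\\ \hline
y-z=1 & (3,1),\ (-3,1) & (2,2),\ (0,2)\\
3x-5y-8z=-4 & (2,2),\ (-3,-1) & (3,1),\ (-2,-2)\\
x+z=-2 & (-2,-2) & (-3,1),\ (-3,-1)\\
x-3y=6 & (0,-2),\ (3,-1) & (0,-2),\ (3,-1)
\end{array}
\]
Only the vertex $(0,2,0)$ is not listed. The four forms take the values $2,-10,0,-6$ there, which differ from $1,-4,-2,6$.
\end{proof}

\section{The dimension is a lower bound}\label{sec:degree}

The product of the affine functions that define an almost cover by $m$ hyperplanes is a polynomial of degree $m$ that vanishes at all vertices except $v$. So part (a) of Theorem~\ref{thm:main} follows from the next proposition. Polynomials are the right setting for an induction, because a difference $P(y)-P(y-t)$ lowers the degree by one, and a zonotope supplies a translation $t$ that lowers the dimension by one: each facet is a translate of the opposite facet.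

\begin{proposition}\label{prop:degree}
If a polynomial $P$ vanishes at all vertices of a $d$-dimensional zonotope $Z$ except one vertex $v$, and $P(v)\ne0$, then $\deg P\ge d$.
\end{proposition}

\begin{proof}
We use induction on $d$. For $d\ge 1$ there are at least two vertices, so $P$ is not constant; this settles $d=1$. Let $d\ge2$ and let $F=F(u)$ be a facet containing $v$. By \eqref{eq:face}, $F(-u)=F-t$ with $t=\sum_{u\cdot x_i>0}x_i-\sum_{u\cdot x_i<0}x_i$. Since the generators span $\mathbb{R}^d$, we have $u\cdot t=\sum_i|u\cdot x_i|>0$, so $F$ and $F-t$ are disjoint. Let $Q$ be the restriction of $y\mapsto P(y)-P(y-t)$ to the affine hull of $F$. The terms of top degree cancel, so $\deg Q\le\deg P-1$. If $y$ is a vertex of $F$, then $y-t$ is a vertex of $F(-u)$, hence a vertex of $Z$ different from $v$, and $Q(y)=P(y)$. Thus $Q$ vanishes at all vertices of $F$ except $v$, and $Q(v)\neq0$. By (Z1), $F$ is a $(d-1)$-dimensional zonotope, so $\deg P-1\ge\deg Q\ge d-1$.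
\end{proof}

For $n=d$ this is case (i) of the introduction. For general polytopes the bound fails: all vertices of a simplex but one lie on a single hyperplane.

\begin{proposition}\label{prop:plane}
$\tau(1,1)=1$, and $\tau(2,n)=n$ for $n\ge2$.
\end{proposition}

\begin{proof}
For a segment, one endpoint has to be covered by one point. A two-dimensional zonotope of rank $n$ has $2n$ vertices, and by (C1) the $2n-1$ vertices other than $v$ require at least $n$ lines. Conversely, split $2n-2$ of them into pairs. The $n-1$ lines through these pairs miss $v$ by (C1), and the last vertex lies on some line that misses $v$.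
\end{proof}

\section{Four planes do not suffice in large rank}\label{sec:five}

\begin{proposition}\label{prop:five}
Let $Z$ be a three-dimensional zonotope of rank $n\ge200$. Then every almost cover of the vertices of $Z$ consists of at least five planes.
\end{proposition}

Suppose the contrary. Adding planes that miss $v$ if necessary, we fix for the rest of the section four distinct planes $H_1,\dots,H_4$ that miss a vertex $v$ and cover all other vertices. Let $N$ be the number of vertices of $Z$. A two-dimensional linear subspace of $\mathbb{R}^3$ is called a \emph{$2$-subspace}; the word \emph{plane} is kept for affine planes. The planes $H_j$ fall into \emph{parallel classes}.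

The proof compares two estimates for $N$. Unless most generators lie in one $2$-subspace, $N$ is quadratic in $n$ (Section~\ref{sub:count}). On the other hand, if no three of the $H_j$ are parallel, they cover only $O(n)$ vertices outside the faces they contain (Section~\ref{sub:edges}). What remains is to control $2$-subspaces with many generators; this situation cannot be dismissed cheaply, since the five-plane example of Proposition~\ref{prop:upper} is of this kind.

\subsection{Counting vertices}\label{sub:count}

For a finite set $X$ of pairwise nonparallel nonzero vectors in $\mathbb{R}^3$ let $\nu(X)$ be the number of regions of the complement of the $2$-subspaces $x^\perp$, $x\in X$. Equivalently, $\nu(X)$ is the number of sign patterns $(\mathrm{sign}(u\cdot x))_{x\in X}$ without zeros. By (Z2), $N=\nu(\{x_1,\dots,x_n\})$, and $\nu(X')\le\nu(X)$ for $X'\subseteq X$.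

\begin{lemma}\label{lem:count}
Let $|X|=m\ge1$. For a $2$-subspace $L$ let $t_L=|X\cap L|$, and let $L$ run over the $2$-subspaces with $t_L\ge2$. Then
\[
\nu(X)=2+2\sum_L(t_L-1),\qquad \nu(X)\le 2+m(m-1),\qquad \nu(X)\ge2+\sum_{L:\ t_L\le4}\binom{t_L}{2},
\]
and $\sum_L\binom{t_L}2=\binom m2$.
\end{lemma}

\begin{proof}
For $m=1$ there are two regions and the sums are empty. Add a vector $x$ to a nonempty set $X'$, and let $s$ be the number of distinct $2$-subspaces $\mathrm{span}(x,x')$ with $x'\in X'$. The subspaces $x'^\perp$ meet $x^\perp$ in the $s$ distinct lines $\mathrm{span}(x,x')^\perp$, which cut $x^\perp$ into $2s$ sectors. An old region is an open convex cone; it is split into two if it meets $x^\perp$, and the nonempty intersections of old regions with $x^\perp$ are exactly the sectors. So $\nu$ grows by $2s$. At the same time $t_L-1$ grows by $1$ for each of the $s$ subspaces $L=\mathrm{span}(x,x')$ (from $0$ to $1$ if $L$ is new), and the other terms are unchanged. This proves the formula. Every pair of vectors lies in exactly one $L$, which gives the last identity. The inequalities follow from $t-1\le\binom t2$ for $t\ge2$ and $2(t-1)\ge\binom t2$ for $2\le t\le4$.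
\end{proof}

We also need chains of vertices that climb through $Z$ in a prescribed direction.

\begin{lemma}\label{lem:path}
Let $u\ne0$, let $s$ be the number of generators not orthogonal to $u$, and let $C\subseteq\mathbb{R}^3$ be open and nonempty. There are $w\in C$ and vertices $z_0,\dots,z_s$ of the form $v(w+tu)$, $t\in\mathbb{R}$, such that $z_0\in F(-u)$, $z_s\in F(u)$, $u\cdot z_0<\dots<u\cdot z_s$, and the differences $z_i-z_{i-1}$ are, up to sign, the $s$ generators not orthogonal to $u$, each occurring once.
\end{lemma}

\begin{proof}
For a generator $x$ with $u\cdot x\ne0$ we have $(w+tu)\cdot x=(u\cdot x)(t-t_x)$ with $t_x=-w\cdot x/(u\cdot x)$. The points $x/(u\cdot x)$ are distinct because the generators are pairwise nonparallel. Choose $w\in C$ orthogonal to none of their differences and to no generator in $u^\perp$. Then the $t_x$ are distinct, and $w+tu$ is generic for $t\notin\{t_x\}$. As $t$ passes $t_x$, the summand $x$ enters $v(w+tu)$ if $u\cdot x>0$ and leaves it if $u\cdot x<0$; in both cases $u\cdot v(w+tu)$ increases by $|u\cdot x|$. For $t\to\pm\infty$ the signs on the generators outside $u^\perp$ are those of $\pm u$, so the last and first vertices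 lie in $F(\pm u)$ by (Z1).
\end{proof}

\subsection{Edges in a fixed direction}\label{sub:edges}

A plane can contain many vertices of $Z$, so (C1) does not bound $N$ directly. We apply it instead to the edges in a fixed direction, which are governed by a polygon. For a generator $g$ let $\pi_g$ be the orthogonal projection onto $g^\perp$, and let $k_g$ be the number of distinct $2$-subspaces $\mathrm{span}(g,x)$, where $x\ne g$ is a generator.

\begin{lemma}\label{lem:shadow}
The polygon $\pi_g(Z)$ has $2k_g$ vertices, and $\pi_g$ maps the edges of $Z$ parallel to $g$ bijectively onto them. In particular these edges are pairwise disjoint, and at most two of them project into a given line.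
\end{lemma}

\begin{proof}
By \eqref{eq:face}, $F(u)$ is an edge parallel to $g$ if and only if $g$ is the only generator orthogonal to $u$, that is, if $u$ lies in one of the $2k_g$ open sectors into which the lines $\mathrm{span}(g,x)^\perp$ cut $g^\perp$. By (Z1) sectors and edges correspond bijectively. For $u\in g^\perp$ we have $u\cdot\pi_g(z)=u\cdot z$, so the face of $\pi_g(Z)$ maximizing $u$ is $\pi_g(F(u))$; it is a point exactly when $u$ lies in an open sector. If two such edges $F(u)$, $F(u')$ have the same projection, then $u$ is maximal on $F(u')$ and $u'$ on $F(u)$, so $F(u)=F(u')$. The last claim is (C1) for $\pi_g(Z)$.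
\end{proof}

Consider an edge $[z,z+g]$ with $z\in H_j$ and $z+g\in H_{j'}$. If $H_j$ and $H_{j'}$ are not parallel, this confines $z$ to a line, and Lemma~\ref{lem:shadow} allows at most two such edges. If they are parallel and distinct, the condition $z+g\in H_{j'}$ may hold for all $z\in H_j$, and we have no control. Accordingly, call an edge \emph{good} if its two endpoints lie on two distinct parallel planes among the $H_j$, one on each, and \emph{bad} otherwise.

\begin{lemma}\label{lem:bad}
At most $25$ edges parallel to a given generator $g$ are bad. Hence at most $50n$ vertices are endpoints of bad edges.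
\end{lemma}

\begin{proof}
Let $p$ of the four planes be parallel to $g$. By Lemma~\ref{lem:shadow}, at most one edge parallel to $g$ contains $v$. An $H_j$ that contains an edge parallel to $g$ is parallel to $g$, projects to a line, and so contains at most two such edges; this accounts for at most $2p$ edges. Let $[z,z+g]$ be a bad edge that does not contain $v$ and lies in no $H_j$. Then $z\in H_j$ and $z+g\in H_{j'}$ with $j\ne j'$. Neither plane is parallel to $g$, since otherwise it would contain the edge, and the two planes are not parallel to each other, since the edge is bad. So $z$ lies on the line $H_j\cap(H_{j'}-g)$, whose projection lies in a line, and the ordered pair $(j,j')$ arises from at most two edges. The number of bad edges is at most $1+2p+2(4-p)(3-p)$, which equals $25,15,9,7,9$ for $p=0,1,2,3,4$.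
\end{proof}

To use this we must find a bad edge at almost every vertex. From a vertex on $H_j$, move away from the other planes of its class: an edge in that direction cannot be good. This is possible when $H_j$ is the first or last plane of its class, so for all $j$ if no class has three members. Let $\varphi_j$ be the number of vertices of $H_j\cap Z$ if $H_j\cap Z$ is a face of $Z$, and $\varphi_j=0$ otherwise.

\begin{lemma}\label{lem:upperN}
If every parallel class has at most two members, then $N\le 13+50n+\sum_{j=1}^4\varphi_j$.
\end{lemma}

\begin{proof}
Two nonparallel planes meet in a line, and there are at most six such pairs, so by (C1) at most $12$ vertices lie on two nonparallel planes of the cover. Let $z\neq v$ be any other vertex. It lies on exactly one plane $H_j$. Choose a normal vector $u$ of $H_j$ such that no plane of its class has a larger value of $u$ than $H_j$. If $z\in F(u)$, then $H_j\cap Z=F(u)$ and $z$ is counted by $\varphi_j$. Otherwise (C2) gives an edge $[z,z']$ with $u\cdot z'>u\cdot z$. If it were good, $z'$ would lie on a plane of the class of $H_j$, the only plane through $z$, with a larger value of $u$. So the edge is bad, and Lemma~\ref{lem:bad}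 applies.
\end{proof}

\subsection{Rich subspaces}\label{sub:rich}

By (Z1) and (Z2), if $u^\perp$ contains $t$ generators, then $F(u)$ has $2t$ vertices for $t\ge1$ and one vertex for $t=0$. Call a $2$-subspace \emph{rich} if it contains at least five generators. Then
\begin{equation}\label{eq:eight}
F(u)\ \text{has at most $8$ vertices unless $u^\perp$ is rich.}
\end{equation}

\begin{lemma}\label{lem:richfacet}
If $W=u^\perp$ is rich, then each of the facets $F(u)$, $F(-u)$ lies in one of the planes $H_j$, and neither contains $v$.
\end{lemma}

\begin{proof}
Let $F$ be one of the facets, a polygon with $2k\ge10$ vertices, of which at least $9$ are covered. A plane that does not contain $F$ meets the plane of $F$ in at most a line and covers at most two vertices of $F$. Four such planes cover at most $8$. So $F\subset H_j$ for some $j$, and $v\notin F$ because $v\notin H_j$.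
\end{proof}

The octagonal prism in Proposition~\ref{prop:upper} shows that five cannot be replaced by four in the definition of richness. A rich subspace uses up two of the four planes, so there are at most two rich subspaces, and counting vertices excludes two.

\begin{lemma}\label{lem:onerich}
At most one $2$-subspace is rich.
\end{lemma}

\begin{proof}
Let $W\ne W'$ contain $k,k'\ge5$ generators. By Lemma~\ref{lem:richfacet}, $H_1,\dots,H_4$ are the planes of the four facets parallel to $W$ or $W'$, and each meets $Z$ in its facet. Hence $N\le4k+4k'+1$. Let $X$ be the set of generators in $W\cup W'$ and let $c\in\{0,1\}$ be the number of generators on the line $W\cap W'$. For generators $a\in W\setminus W'$ and $b\in W'\setminus W$, the subspace $\mathrm{span}(a,b)$ meets $W$ in $\mathbb{R}a$ and $W'$ in $\mathbb{R}b$, so it contains exactly two elements of $X$. By Lemma~\ref{lem:count},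
\[
N\ge\nu(X)\ge2+2\bigl[(k-1)+(k'-1)+(k-c)(k'-c)\bigr],
\]
which is $2kk'$ for $c=1$ and $2kk'+2(k+k'-1)$ for $c=0$. So $2kk'\le4k+4k'+1$, that is, $(k-2)(k'-2)\le\frac92$, whereas $(k-2)(k'-2)\ge9$.
\end{proof}

\subsection{No rich subspace}\label{sub:caseA}

Assume that no $2$-subspace is rich. Lemma~\ref{lem:count} gives $N\ge2+\binom n2$, and $\varphi_j\le8$ by \eqref{eq:eight}.

We claim that every parallel class has at most two members. Suppose that a class with normal vector $u$ has $q\ge3$ members. At most four generators are orthogonal to $u$, so Lemma~\ref{lem:path} gives vertices $z_0,\dots,z_s$ with $s\ge n-4$ on which $u$ strictly increases. Each plane of the class contains at most one $z_i$, and at most one $z_i$ is $v$. If $q=4$, then $n-3\le s+1\le5$, which is false. If $q=3$, all but at most four of the $z_i$ lie on the fourth plane $H$. Each exceptional vertex belongs to at most two of the $s$ steps $(z_{i-1},z_i)$, so at least $s-8\ge n-12>4$ steps have both ends on $H$. These steps give more than four distinct generators parallel to $H$, that is, a rich subspace. This proves the claim.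

Lemma~\ref{lem:upperN} now yields $2+\binom n2\le N\le 45+50n$, that is, $n(n-101)\le86$. This is false for $n\ge200$.

\subsection{One rich subspace}\label{sub:caseB}

Assume now that $W=u_0^\perp$ contains $k\ge5$ generators. Let $y_1,\dots,y_l$, $l=n-k$, be the generators outside $W$, with signs chosen so that $h_i=u_0\cdot y_i>0$. Call $u_0\cdot z$ the \emph{height} of $z$. For $I\subseteq[l]$ put $y_I=\sum_{i\in I}y_i$ and $h_I=\sum_{i\in I}h_i$, and let $h=h_{[l]}$. Heights on $Z$ range from $0$ to $h$. By Lemma~\ref{lem:richfacet} we may assume that $H_1$ and $H_2$ are the planes at heights $0$ and $h$; they meet $Z$ in the $2k$-gons $F(-u_0)$ and $F(u_0)$.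

A vertex $z=v(u)$ determines the set $I(z)=\{i:u\cdot y_i>0\}$ and its \emph{type}, the sign pattern of $u$ on the generators in $W$. It lies in the plane $y_{I(z)}+W$ and has height $h_{I(z)}$. There are $2k$ types, one for each sector cut out of $W$ by the lines $g^\perp\cap W$. Call $z$ \emph{intermediate} if $I(z)\ne\emptyset,[l]$, equivalently if its height lies strictly between $0$ and $h$. By Lemma~\ref{lem:richfacet}, $v$ is intermediate, so $l\ge2$. All other intermediate vertices lie in $H_3\cup H_4$.

Apply Lemma~\ref{lem:path} with $u=u_0$, so that $s=l$, and with $C$ the open cone of vectors $w$ having a given sign pattern on the generators in $W$. Adding $tu_0$ does not change this pattern. The vertices $z_1,\dots,z_{l-1}$ show: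
\begin{equation}\label{eq:types}
\begin{array}{c}
\text{for each of the $2k$ types there are $l-1$ intermediate vertices}\\
\text{of that type with pairwise different heights.}
\end{array}
\end{equation}
We distinguish cases by how many of $H_3,H_4$ are parallel to $W$ (\emph{horizontal}). Only the last case uses the hypothesis $n\ge200$.

\medskip
\noindent\textbf{Case 1: $H_3$ and $H_4$ are horizontal}, at heights $c_3,c_4$. The five-plane example is the model. There $W=\ker f$, $y_1=-e_1$, $y_2=e_2$, $y_3=e_3$, the heights are $(h_1,h_2,h_3)=(3,1,1)$, the missed vertex has $I=\{1\}$ and height $3$, and the remaining intermediate heights $1,2,4$ need three planes. We show that the shape of this example is forced and that two intermediate planes are not enough.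

Let $I_0=I(v)$. Every intermediate vertex other than $v$ has height in $\{c_3,c_4\}$, and $h_{I_0}\notin\{c_3,c_4\}$. In particular $v$ is the only vertex of height $h_{I_0}$, and \eqref{eq:types} for a type other than that of $v$ gives $l-1\le2$.

Let $R$ be the open set of all $u$ with $u\cdot y_i>0$ for $i\in I_0$ and $u\cdot y_i<0$ for $i\notin I_0$; it is nonempty. Every generic $u\in R$ gives a vertex of height $h_{I_0}$, so $v(u)=v$. Let $g\in W$ be a generator. If $R$ met $g^\perp$, it would contain generic vectors on both sides of $g^\perp$, and these give different vertices by (Z2). So $R\cap g^\perp=\emptyset$. If $g\notin\mathrm{span}(y_1,\dots,y_l)$, there is a $u'$ orthogonal to all $y_i$ with $u'\cdot g\ne0$; for $u\in R$ the line $u+\mathbb{R}u'$ stays in $R$ and meets $g^\perp$, a contradiction. Thus $\mathrm{span}(y_1,\dots,y_l)$ contains all generators in $W$, hence all generators, and equals $\mathbb{R}^3$. Together with $l\le3$ this shows that $l=3$ and that $y_1,y_2,y_3$ are linearly independent, so every $I\subseteq[3]$ is $I(z)$ for some vertex $z$.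

The reflection (Z3), applied to $Z$, $v$ and the planes, replaces $I_0$ by its complement, so we may assume that $|I_0|=1$, say $I_0=\{1\}$. The five other proper nonempty subsets give
\[
h_2,\ h_3,\ h_2+h_3,\ h_1+h_2,\ h_1+h_3\in\{c_3,c_4\}.
\]
Since $h_2,h_3<h_2+h_3$ and only two values are available, $h_2=h_3$ and $\{c_3,c_4\}=\{h_2,2h_2\}$. Then $h_1+h_2>h_2$ forces $h_1+h_2=2h_2$, so $h_1=h_2\in\{c_3,c_4\}$, contradicting $h_{I_0}\notin\{c_3,c_4\}$.

\medskip
\noindent\textbf{Case 2: exactly one of them is horizontal}, say $H_3$, at height $c_3$. Now we look at horizontal edges, since $H_4$ can contain them in only one direction. Let $G$ be the set of generators in $W$ that are not parallel to $H_4$. The direction of $H_4$ meets $W$ in a line, so $|G|\ge k-1\ge4$.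

Fix $g\in G$. Height is constant along $g$, so it is a linear function on the polygon $\pi_g(Z)$. It is minimal on $\pi_g(F(-u_0))$ and maximal on $\pi_g(F(u_0))$, and these are segments of positive length because $W$ contains generators other than $g$. So four of the $2k_g$ vertices of the polygon have height $0$ or $h$, and by Lemma~\ref{lem:shadow} exactly $2k_g-4$ edges parallel to $g$ have intermediate height; call them \emph{intermediate $g$-edges}. If such an edge does not contain $v$, both endpoints lie in $H_3\cup H_4$, and $H_4$ contains at most one of them because $g$ is not parallel to $H_4$. Hence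
\begin{equation}\label{eq:gedge}
\text{every intermediate $g$-edge that does not contain $v$ has height $c_3$.}
\end{equation}
By Lemma~\ref{lem:shadow} at most two edges parallel to $g$ have height $c_3$ and at most one contains $v$. So $2k_g-4\le3$, that is, $k_g\le3$ for all $g\in G$.

This bounds $l$. The points $q_i=y_i/h_i$ are $l\ge2$ distinct points of the plane $A$ at height $1$. The subspaces counted by $k_g$ are $W$ and the $\mathrm{span}(g,y_i)$, and $\mathrm{span}(g,y_i)\cap A=q_i+\mathbb{R}g$. So $k_g-1$ is the number of lines parallel to $g$ needed to cover the $q_i$, and it is at most $2$ for each of the at least four directions $g\in G$. If three of the $q_i$ form a triangle, every $g\in G$ must be parallel to one of its three sides, which is impossible. If all $q_i$ lie on one line and $l\ge3$, every $g\in G$ not parallel to that line needs $l\ge3$ lines, which is also impossible. Hence $l=2$, and $k_g=3$ for the at least three $g\in G$ that are not parallel to $q_1-q_2$.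

A horizontal edge of $Z$ through $v$ is a face of $Z$ contained in $v+W$, hence an edge of the polygon $Z\cap(v+W)$, of which $v$ is a vertex. So at most two horizontal edges contain $v$, and there is a $g\in G$ with $k_g=3$ such that no edge parallel to $g$ contains $v$. There are $2k_g-4=2$ intermediate $g$-edges, both of height $c_3$ by \eqref{eq:gedge}. The endpoints $z$ of one of them have $I(z)=\{1\}$ or $I(z)=\{2\}$, and its mirror image under (Z3) is an intermediate $g$-edge whose endpoints have the complementary set. Therefore $h_1=h_2=c_3$. But $v$ is intermediate, so its height is $h_1$ or $h_2$, and $v\in H_3$, a contradiction.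

\medskip
\noindent\textbf{Case 3: neither $H_3$ nor $H_4$ is horizontal.} The parallel classes have at most two members, so Lemma~\ref{lem:upperN} bounds $N$ linearly. To obtain a quadratic lower bound we must show that $W$ does not contain almost all generators.

For fixed $I\ne\emptyset,[l]$ the vertices with $I(z)=I$ lie in the plane $y_I+W$, which meets each of $H_3,H_4$ in a line. By (C1), at most four of these vertices differ from $v$. By Lemma~\ref{lem:count} applied to $\{y_1,\dots,y_l\}$, at most $2+l(l-1)$ sets $I$ occur, among them $\emptyset$ and $[l]$. Comparing with \eqref{eq:types},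
\[
2k(l-1)\le4l(l-1)+1 .
\]
The left side is even, so the $1$ can be dropped, and $l\ge2$ gives $k\le2l=2(n-k)$, that is, $k\le\frac23n$.

By Lemma~\ref{lem:onerich}, every $2$-subspace other than $W$ contains at most four generators. Lemma~\ref{lem:count} and the monotonicity of $\frac12x(x-1)$ for $x\ge1$ give
\[
N\ \ge\ \binom n2-\binom k2\ \ge\ \frac{n(n-1)}2-\frac12\cdot\frac{2n}3\Bigl(\frac{2n}3-1\Bigr)=\frac5{18}n^2-\frac n6 .
\]
In Lemma~\ref{lem:upperN} we have $\varphi_1=\varphi_2=2k$, and $\varphi_3,\varphi_4\le8$ by \eqref{eq:eight}, so
\[
N\ \le\ 29+50n+4k\ \le\ 29+\Bigl(50+\frac83\Bigr)n .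
\]
Multiplying by $18$ and combining, $5n^2-3n\le522+948n$, that is, $n(5n-951)\le522$. For $n\ge200$ the left side is at least $200\cdot49=9800$, a contradiction.

\medskip
The existence of four planes has led to a contradiction both without a rich subspace (Section~\ref{sub:caseA}) and with one (Cases 1--3). This proves Proposition~\ref{prop:five}, and together with Propositions~\ref{prop:upper}, \ref{prop:degree} and~\ref{prop:plane} it completes the proof of Theorem~\ref{thm:main}. \qed

\begin{thebibliography}{9}
\bibitem{HK}
G\'abor Heged\"us and Gyula K\'arolyi,
\emph{Covering the Permutohedron by Affine Hyperplanes},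
arXiv:2305.06202 (2023).
\end{thebibliography}
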